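\title{The cycle spectrum of the associahedron}

\begin{abstract}
The associahedron $\mathcal{G}_N$ is the graph whose nodes are the triangulations of a convex $N$-gon and whose edges are the flips. It has $C_{N-2}$ nodes, where $C_k$ is the $k$-th Catalan number. We determine the set of cycle lengths of $\mathcal{G}_N$ for every $N$. For $N\ge 7$ it is $\{4,5,\dots,C_{N-2}\}$, and every triangulation lies on a cycle of each of these lengths. This proves a conjecture of Acharya, M\"utze and Verciani, which states that the number of distinct cycle lengths is $(1-o(1))\,C_{N-2}$. The proof lifts cycles from $\mathcal{G}_N$ to $\mathcal{G}_{N+1}$ by splitting a vertex of the polygon, and reduces the control of the length to a subset-sum problem with a parity constraint.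
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $N\ge 3$ and consider a convex polygon with vertices $1,\dots,N$ in cyclic order. A \emph{triangulation} is a set of pairwise noncrossing diagonals that cuts the polygon into triangles. Every diagonal of a triangulation is shared by two triangles, which together form a quadrilateral; a \emph{flip} removes the diagonal and inserts the other diagonal of this quadrilateral. The \emph{associahedron} $\mathcal{G}_N$ is the graph whose nodes are the triangulations of the $N$-gon, two of them being adjacent if they differ in a flip. Its number of nodes is the Catalan number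
\[
C_{N-2}=\frac{1}{N-1}\binom{2N-4}{N-2},
\]
which equals $1,2,5,14,42$ for $N=3,\dots,7$. We reserve the words \emph{node} and \emph{edge} for $\mathcal{G}_N$, and \emph{vertex}, \emph{side} and \emph{diagonal} for the polygon.

A \emph{cycle} is a simple cycle of length at least $3$, and the \emph{cycle spectrum} $S(G)$ of a graph $G$ is the set of lengths of its cycles. If $G$ has $n$ nodes, then $S(G)\subseteq\{3,\dots,n\}$, and the ratio $|S(G)|/n$ measures how much of this range is realized. A ratio close to $1$ is a strong property: it forces cycles through almost all nodes, and it forces most odd lengths as well as most even ones (a bipartite graph has ratio at most $1/2$). Acharya, M\"utze and Verciani \cite{AMV} conjectured that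
\[
\frac{|S(\mathcal{G}_N)|}{C_{N-2}}=1-o(1)\qquad\text{as }N\to\infty .
\]

The local structure of $\mathcal{G}_N$ makes this a natural guess. Two disjoint quadrilaterals in a triangulation can be flipped in either order, which gives a $4$-cycle, and three triangles that form a pentagon can be retriangulated in five ways, which gives a $5$-cycle. Replacing an edge of a cycle by the remaining three edges of such a square lengthens the cycle by $2$, and a pentagon lengthens it by $3$, provided that the new nodes are not yet used. Every integer $\ge 2$ is a sum of twos and threes, so one expects all but a few lengths. The difficulty is the proviso: once a cycle covers most of the graph, unused squares and pentagons are no longer available where one needs them. We show that all lengths from $4$ on occur nevertheless.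

\begin{theorem}\label{thm:spectrum}
We have $S(\mathcal{G}_3)=S(\mathcal{G}_4)=\emptyset$, $S(\mathcal{G}_5)=\{5\}$, $S(\mathcal{G}_6)=\{4,5\}\cup\{7,8,\dots,14\}$, and
\[
S(\mathcal{G}_N)=\{4,5,\dots,C_{N-2}\}\qquad\text{for all }N\ge 7 .
\]
In particular, $|S(\mathcal{G}_N)|/C_{N-2}=1-3/C_{N-2}$ for $N\ge7$, and the conjecture holds.
\end{theorem}

\begin{theorem}\label{thm:node}
For $N\ge 7$, every triangulation of the $N$-gon lies on a cycle of $\mathcal{G}_N$ of every length $\ell$ with $4\le \ell\le C_{N-2}$. The range $N\ge 7$ is best possible: the statement fails for $N=6$ and for $N=5$.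
\end{theorem}

The proof is self-contained, and in particular it reproves that $\mathcal{G}_N$ is Hamiltonian. It uses the Hurtado--Noy tree of triangulations. Contracting the side $\{N,N+1\}$ sends each triangulation of the $(N+1)$-gon to a triangulation $T$ of the $N$-gon. The preimage of $T$ is a path in $\mathcal{G}_{N+1}$, of some length $w(T)\ge1$, and the bottom ends of these paths form a copy of $\mathcal{G}_N$, as do the top ends (Section~\ref{sec:split}). A cycle $\gamma$ of $\mathcal{G}_N$ can therefore be followed in $\mathcal{G}_{N+1}$ on two levels, and at any node $T$ we may change level at the price of $w(T)$ additional edges. To close up we must change level an even number of times. Thus, for every set $I$ of an even number of nodes of $\gamma$, we obtain a cycle of length $|\gamma|+\sum_{T\in I}w(T)$ (Section~\ref{sec:lift}). If $\gamma$ is Hamiltonian, these sums give all lengths between $C_{N-2}$ and $C_{N-1}$ except $C_{N-2}+1$ and one of the two largest (Section~\ref{sec:sums}). The exceptions are reached from a cycle of $\mathcal{G}_N$ that misses exactly one node (Sections~\ref{sec:long} and~\ref{sec:induction}).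

\section{Flips, ears and short cycles}\label{sec:basic}

Two diagonals \emph{cross} if their endpoints are four distinct vertices that alternate in the cyclic order. A set of $k$ pairwise noncrossing diagonals cuts the $N$-gon into $k+1$ convex cells. If these have $n_1,\dots,n_{k+1}$ vertices, then $\sum_i n_i=N+2k$, because each side bounds one cell and each diagonal bounds two. Hence
\begin{equation}\label{eq:cells}
\sum_{i=1}^{k+1}(n_i-3)=N-3-k .
\end{equation}
We use three consequences. First, a set of pairwise noncrossing diagonals is a triangulation if and only if it has $N-3$ elements, and then there are $N-2$ triangles. Second, two triangulations are adjacent in $\mathcal{G}_N$ if and only if they share exactly $N-4$ diagonals: by \eqref{eq:cells} the common diagonals then leave exactly one quadrilateral, and the two triangulations use its two diagonals. Third, $\mathcal{G}_N$ is $(N-3)$-regular, since flips of different diagonals of $T$ give different triangulations.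

A vertex $v$ is an \emph{ear} of $T$ if no diagonal of $T$ ends at $v$. Let $N\ge 4$. If $v$ is an ear, the two sides at $v$ lie in one triangle, whose third edge is a diagonal of $T$ that \emph{cuts off} the ear. Every triangulation has an ear: the $N$ sides are distributed among $N-2$ triangles, so some triangle contains two sides, and their common vertex is an ear. Not every vertex is an ear, because $T$ has $N-3\ge1$ diagonals.

The rotation $v\mapsto v+1 \pmod N$ of the polygon preserves crossings, so it induces an automorphism $\rho$ of $\mathcal{G}_N$. We use it to move an ear to a convenient position.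

The lengths $3$, $4$ and $6$ are settled by looking at the neighborhood of one triangulation.

\begin{lemma}\label{lem:triangle}
For every $N$, the graph $\mathcal{G}_N$ has no cycle of length $3$.
\end{lemma}

\begin{proof}
Suppose that $T_1,T_2,T_3$ are distinct and pairwise adjacent. Write $T_2=(T_1\setminus\{y\})\cup\{y'\}$ and $T_3=(T_1\setminus\{x\})\cup\{x'\}$. A diagonal can be flipped in only one way, so $x=y$ would give $T_2=T_3$. Hence $x\ne y$, and therefore $x\in T_2\setminus T_3$ and $y\in T_3$. Since $T_2$ and $T_3$ are adjacent, $x$ is the only element of $T_2\setminus T_3$. As $y'\notin T_1$, we have $y'\ne x$, and so $y'\in T_3$. Now $T_3$ contains the crossing diagonals $y$ and $y'$, a contradiction.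
\end{proof}

\begin{lemma}\label{lem:46}
For $N\ge 7$, every node of $\mathcal{G}_N$ lies on a $4$-cycle and on a $6$-cycle.
\end{lemma}

\begin{proof}
Let $T$ be a triangulation. We first find distinct diagonals $\alpha,\beta,\delta\in T$ such that $\alpha$ shares a triangle with neither $\beta$ nor $\delta$. Let $\eta\in T$ cut off an ear, and let $\Delta$ be the other triangle at $\eta$. If $\Delta$ has at most one diagonal edge besides $\eta$, then $\eta$ shares a triangle with at most one other diagonal; we put $\alpha=\eta$ and choose $\beta,\delta$ among the remaining diagonals, of which there are at least $(N-3)-2\ge2$. Otherwise all three edges of $\Delta$ are diagonals. Since $N-3\ge4$, there is a fourth diagonal $\alpha$. It lies, with both its triangles, in the part of the polygon that one edge of $\Delta$ separates from $\Delta$. The other two edges $\beta,\delta$ of $\Delta$ have no triangle in that part.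

Let $\alpha',\beta'$ be the diagonals that replace $\alpha,\beta$ when these are flipped in $T$, and let $T_\alpha,T_\beta$ be the results. Flipping $\alpha$ leaves the two triangles at $\beta$ in place, and vice versa. So flipping $\beta$ in $T_\alpha$ and flipping $\alpha$ in $T_\beta$ both give $T_{\alpha\beta}=(T\setminus\{\alpha,\beta\})\cup\{\alpha',\beta'\}$. Define $T_\delta$ and $T_{\alpha\delta}$ in the same way. Then
\[
T,\ T_\alpha,\ T_{\alpha\beta},\ T_\beta
\qquad\text{and}\qquad
T_\beta,\ T,\ T_\delta,\ T_{\alpha\delta},\ T_\alpha,\ T_{\alpha\beta}
\]
are closed walks. The six triangulations are distinct, because they contain different subsets of $\{\alpha,\beta,\delta\}$. So the walks are cycles of lengths $4$ and $6$ through $T$.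
\end{proof}

The proof needs four diagonals, and we shall see that both halves of the lemma fail in the hexagon.

\section{Splitting a vertex}\label{sec:split}

Longer cycles call for a relation between $\mathcal{G}_N$ and $\mathcal{G}_{N+1}$. Let $N\ge4$ and let $T$ be a triangulation of the $N$-gon. The \emph{neighbors} of the vertex $N$ are the vertices joined to it by a side or by a diagonal of $T$; list them as
\[
1=u_1<u_2<\dots<u_d=N-1 .
\]
The \emph{weight} of $T$ is $w(T)=d-1$, the number of triangles of $T$ at the vertex $N$. Thus $1\le w(T)\le N-2$. For a set $I$ of triangulations we write $w(I)=\sum_{T\in I}w(T)$.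

For a neighbor $u=u_j$ we cut $T$ open along the segment from $N$ to $u$: the vertex $N$ splits into $N$ and $N+1$, the neighbors up to $u$ go with $N+1$, the neighbors from $u$ on stay with $N$, and a new triangle $\{u,N,N+1\}$ fills the gap. Formally, $T^{u}$ is the following set of diagonals of the $(N+1)$-gon:
\begin{equation}\label{eq:split}
T^{u_j}=\{\text{diagonals of $T$ not at $N$}\}\ \cup\ \bigl\{\{N+1,u_i\}:2\le i\le j\bigr\}\ \cup\ \bigl\{\{N,u_i\}:j\le i\le d-1\bigr\}.
\end{equation}
We call $u$ the \emph{level} of $T^u$ and $\{T^{u_1},\dots,T^{u_d}\}$ the \emph{fiber} of $T$. Every fiber has a \emph{bottom} element $T^1$ and a different \emph{top} element $T^{N-1}$.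

\begin{lemma}\label{lem:bijection}
The map $(T,u)\mapsto T^u$ is a bijection from the pairs consisting of a triangulation $T$ of the $N$-gon and a neighbor $u$ of $N$ in $T$ to the triangulations of the $(N+1)$-gon. In particular the fibers partition the nodes of $\mathcal{G}_{N+1}$, and $\sum_T (w(T)+1)=C_{N-1}$.
\end{lemma}

\begin{proof}
We use two observations on crossings, for vertices $x,y,v\le N-1$. (a) A diagonal $\{x,y\}$ with $x<y$ crosses $\{N,v\}$ if and only if $x<v<y$, and the same condition describes when it crosses $\{N+1,v\}$. (b) In the $(N+1)$-gon, $\{N+1,x\}$ crosses $\{N,y\}$ if and only if $y<x$.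

By (a) and (b), the diagonals in \eqref{eq:split} are pairwise noncrossing. The $d-2$ diagonals of $T$ at $N$ have been replaced by $(j-1)+(d-j)=d-1$ diagonals, so $T^{u_j}$ has $N-2=(N+1)-3$ elements and is a triangulation.

For the inverse, let $R$ be a triangulation of the $(N+1)$-gon and let $u$ be the third vertex of the triangle on the side $\{N,N+1\}$. Let $P$ and $Q$ be the sets of neighbors of $N+1$ and of $N$ in $\{1,\dots,N-1\}$. Then $1,u\in P$ and $u,N-1\in Q$, and by (b) every element of $P$ is at most $u$ and every element of $Q$ is at least $u$. So $P\cap Q=\{u\}$. Let $T$ consist of the diagonals of $R$ with both ends in $\{1,\dots,N-1\}$ and of the diagonals $\{N,v\}$ with $v\in (P\cup Q)\setminus\{1,N-1\}$. By (a) these do not cross. We have replaced $(|P|-1)+(|Q|-1)$ diagonals by $|P|+|Q|-3$, so $T$ has $N-3$ elements and is a triangulation of the $N$-gon. The neighbors of $N$ in $T$ are the elements of $P\cup Q$, and \eqref{eq:split} gives $T^u=R$. Conversely, in $R=T^u$ both $N$ and $N+1$ are joined to $u$, and $P\cup Q$ is the set of neighbors of $N$ in $T$, so the construction returns $(T,u)$.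
\end{proof}

The next lemma provides the two kinds of edges from which we build cycles.

\begin{lemma}\label{lem:edges}
Let $N\ge 4$.
\begin{enumerate}
\item[(a)] For every $T$, the sequence $T^{u_1},T^{u_2},\dots,T^{u_d}$ is a path in $\mathcal{G}_{N+1}$. It has length $w(T)$ and leads from $T^1$ to $T^{N-1}$; we call it the \emph{fiber path} of $T$.
\item[(b)] If $T$ and $R$ are adjacent in $\mathcal{G}_N$, then $T^1R^1$ and $T^{N-1}R^{N-1}$ are edges of $\mathcal{G}_{N+1}$. In particular, if $T$ lies on a cycle of length $\ell$ in $\mathcal{G}_N$, then $T^1$ lies on a cycle of length $\ell$ in $\mathcal{G}_{N+1}$.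
\item[(c)] Every node of $\mathcal{G}_{N+1}$ is mapped by some rotation of the $(N+1)$-gon to a node of the form $T^1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By \eqref{eq:split}, $T^{u_{j+1}}$ arises from $T^{u_j}$ by removing $\{N,u_j\}$ and inserting $\{N+1,u_{j+1}\}$.

(b) We have $T^1=T\cup\{\{1,N\}\}$, and $T^{N-1}$ arises from $T$ by renaming $N$ to $N+1$ and adding $\{N-1,N+1\}$. In both cases the number of common diagonals of two triangulations grows by one, from $N-4$ to $(N+1)-4$.

(c) Rotate an ear to the vertex $N+1$. The rotated triangulation contains $\{1,N\}$, and its other $N-3$ diagonals form a triangulation $T$ of the $N$-gon. So it equals $T\cup\{\{1,N\}\}=T^1$.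
\end{proof}

Fine control of cycle lengths will come from the fibers with short paths, and these are numerous.

\begin{lemma}\label{lem:small}
Let $N\ge4$. A triangulation has weight $1$ if and only if it contains $\{1,N-1\}$. Exactly $C_{N-3}$ triangulations have weight $1$, and exactly $C_{N-3}$ have weight $2$.
\end{lemma}

\begin{proof}
Weight $1$ means that $N$ is an ear, that is, $\{1,N-1\}\in T$; the remaining diagonals form an arbitrary triangulation of the $(N-1)$-gon, so there are $C_{N-3}$ choices. Weight $2$ means that exactly one diagonal ends at $N$. Flipping $\{1,N-1\}$ in a triangulation of weight $1$ creates one diagonal at $N$. Conversely, if $\{N,x\}$ is the only diagonal at $N$, its triangles are $\{N,1,x\}$ and $\{N,x,N-1\}$, and flipping it gives $\{1,N-1\}$. These two flips are inverse to each other.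
\end{proof}

\section{Lifting cycles: from the pentagon to the hexagon}\label{sec:lift}

The method is already visible for $N=5$. We write $xy$ for the diagonal $\{x,y\}$. The five triangulations of the pentagon are the fans $F_k$, with both diagonals at the vertex $k$, and $\mathcal{G}_5$ is the $5$-cycle
\[
F_5=\{25,35\},\quad F_3=\{13,35\},\quad F_1=\{13,14\},\quad F_4=\{14,24\},\quad F_2=\{24,25\},
\]
in which cyclically consecutive fans share one diagonal. The weights are $3,2,1,1,2$ in this order. Formula \eqref{eq:split} gives the $14$ nodes $F_k^u$ of $\mathcal{G}_6$:
\begin{center}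
\begin{tabular}{c|cccc}
 & $u=1$ & $u=2$ & $u=3$ & $u=4$\\ \hline
$F_5$ & $\{15,25,35\}$ & $\{25,26,35\}$ & $\{26,35,36\}$ & $\{26,36,46\}$\\
$F_3$ & $\{13,15,35\}$ & & $\{13,35,36\}$ & $\{13,36,46\}$\\
$F_1$ & $\{13,14,15\}$ & & & $\{13,14,46\}$\\
$F_4$ & $\{14,15,24\}$ & & & $\{14,24,46\}$\\
$F_2$ & $\{15,24,25\}$ & $\{24,25,26\}$ & & $\{24,26,46\}$
\end{tabular}
\end{center}
The fiber paths (the rows) contain $3+2+1+1+2=9$ edges, the \emph{fiber edges}. The first and the last column are $5$-cycles by Lemma~\ref{lem:edges}(b), and the table shows two further edges, $F_5^2F_2^2$ and $F_5^3F_3^3$. We call these $12$ edges \emph{rungs}; each rung joins two nodes of the same level whose fans are adjacent in $\mathcal{G}_5$. Since $\mathcal{G}_6$ is $3$-regular with $14$ nodes, it has $21=9+12$ edges, so the list is complete. Figure~\ref{fig:G6} shows the graph.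

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85,every node/.style={circle,draw,fill=white,inner sep=1pt,font=\scriptsize}]
\node (a1) at (90:1.3) {$F_5^1$};
\node (a2) at (90:2.3) {$F_5^2$};
\node (a3) at (90:3.3) {$F_5^3$};
\node (a4) at (90:4.3) {$F_5^4$};
\node (b1) at (162:1.3) {$F_3^1$};
\node (b3) at (162:3.3) {$F_3^3$};
\node (b4) at (162:4.3) {$F_3^4$};
\node (c1) at (234:1.3) {$F_1^1$};
\node (c4) at (234:4.3) {$F_1^4$};
\node (e1) at (306:1.3) {$F_4^1$};
\node (e4) at (306:4.3) {$F_4^4$};
\node (f1) at (18:1.3) {$F_2^1$};
\node (f2) at (18:2.3) {$F_2^2$};
\node (f4) at (18:4.3) {$F_2^4$};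
\draw (a1)--(b1) (b4)--(c4)--(e4)--(f4)--(a4) (c1)--(c4) (e1)--(e4) (f1)--(f2)--(f4) (a2)--(f2) (a3)--(b3);
\draw[line width=1.8pt] (a1)--(a2)--(a3)--(a4)--(b4)--(b3)--(b1)--(c1)--(e1)--(f1)--(a1);
\end{tikzpicture}
\caption{The flip graph $\mathcal{G}_6$ of the hexagon. The node $F_k^u$ is obtained from the fan $F_k$ of the pentagon by splitting the vertex $5$ along the segment to $u$. The five radial paths are the fibers; the inner and the outer pentagon are copies of $\mathcal{G}_5$. The bold $10$-cycle goes once around, climbing the fiber of $F_5$ ($3$ edges) and descending the fiber of $F_3$ ($2$ edges).}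
\label{fig:G6}
\end{figure}

Walk once around the figure. Staying on the inner pentagon gives a $5$-cycle. Climbing the fiber of $F_5$ and descending the fiber of $F_3$ gives the cycle
\[
F_5^1,\ F_5^2,\ F_5^3,\ F_5^4,\ F_3^4,\ F_3^3,\ F_3^1,\ F_1^1,\ F_4^1,\ F_2^1
\]
of length $5+3+2=10$. Any fibers may be chosen for the changes of level, adjacent or not, but ascents and descents alternate, so their number is even. Nothing here is special to the pentagon.

\begin{lemma}[Lifting]\label{lem:lift}
Let $N\ge4$, let $\gamma$ be a cycle of length $r$ in $\mathcal{G}_N$, let $I$ be a set of nodes of $\gamma$ with $|I|$ even, and let $T$ be a node of $\gamma$. Then $\mathcal{G}_{N+1}$ has a cycle of length $r+w(I)$ that passes through $T^1$, contains the fiber path of every element of $I$, and uses only nodes from fibers of nodes of $\gamma$.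
\end{lemma}

\begin{proof}
Let $T_1,\dots,T_r$ be the nodes of $\gamma$ in cyclic order, with indices modulo $r$. Choose levels $\varepsilon_i\in\{1,N-1\}$ such that $\varepsilon_i\neq\varepsilon_{i-1}$ exactly when $T_i\in I$. A choice of $\varepsilon_r$ determines $\varepsilon_1,\varepsilon_2,\dots$ successively, and after $r$ steps we return to the starting value because $|I|$ is even. So there are two solutions, and they differ in every coordinate. Take the $r$ edges $T_i^{\varepsilon_i}T_{i+1}^{\varepsilon_i}$ given by Lemma~\ref{lem:edges}(b). We enter the fiber of $T_i$ at level $\varepsilon_{i-1}$ and leave it at level $\varepsilon_i$. If $T_i\in I$, these are the two ends of the fiber path, and we add this path. If $T_i\notin I$, we enter and leave at the same node. Fibers are disjoint and $r\geq 3$, so the result is a cycle, of length $r+w(I)$. If $T\in I$, it contains $T^1$. If $T=T_k\notin I$, we take the solution with $\varepsilon_k=1$.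
\end{proof}

We call this cycle a \emph{lift of $\gamma$ along $I$}. The hexagon is the base of our induction, and it contains the one irregularity of the spectrum.

\begin{proposition}\label{prop:hexagon}
We have $S(\mathcal{G}_6)=\{4,5\}\cup\{7,8,\dots,14\}$, and every node of $\mathcal{G}_6$ lies on a cycle of each of the lengths $5,7,8,\dots,14$.
\end{proposition}

\begin{proof}
\emph{Lengths that occur.} From the weights $3,2,1,1,2$ an even number of terms produces the sums
\[
0,\quad 1+1,\quad 2+1,\quad 2+2,\quad 3+2,\quad 2+2+1+1,\quad 3+2+1+1,\quad 3+2+2+1,
\]
that is, $0,2,3,\dots,8$. By Lemma~\ref{lem:edges}(c) it suffices to consider a node $F_k^1$, and by Lemma~\ref{lem:lift} this node lies on lifts of the $5$-cycle $\mathcal{G}_5$ of lengths $5,7,8,\dots,13$. The sum $9$ needs all five terms, so no such lift is Hamiltonian. The rung $F_2^2F_5^2$ at an intermediate level repairs this: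
\[
F_1^1,\ F_1^4,\ F_3^4,\ F_3^3,\ F_3^1,\ F_5^1,\ F_2^1,\ F_2^2,\ F_5^2,\ F_5^3,\ F_5^4,\ F_2^4,\ F_4^4,\ F_4^1
\]
is a cycle through all $14$ nodes (see Figure~\ref{fig:G6}). Finally, $F_1^1,F_4^1,F_4^4,F_1^4$ is a $4$-cycle.

\emph{Lengths that do not occur.} Length $3$ is excluded by Lemma~\ref{lem:triangle}. Suppose that there is a $6$-cycle, with $v$ fiber edges and $6-v$ rungs. Under the projection $F_k^u\mapsto F_k$ a fiber edge collapses to a node and a rung becomes an edge, so the rungs give a closed walk of length $6-v$ in the $5$-cycle $\mathcal{G}_5$. A closed walk of odd length in a $5$-cycle has length at least $5$: record its steps as $\pm1$; their sum is odd and divisible by $5$. This excludes $v=3$ and $v=5$. If $v=6$, the cycle lies in one fiber, which is a path. If $v=0$, it consists of rungs, and these form two $5$-cycles and two single edges. If $v=1$, the level changes exactly once around the cycle, since rungs preserve the level and fiber edges change it; this is impossible. Two cases remain.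

Let $v=2$. One fiber edge changes the level from $x$ to $y$, so the other changes it back. A fiber contains at most one node of each level, so the two fiber edges lie in different fibers. The pairs of levels joined by fiber edges are $12,23,34$ over $F_5$; $13,34$ over $F_3$; $14$ over $F_1$; $14$ over $F_4$; and $12,24$ over $F_2$. The repeated pairs are $12$ (over $F_5,F_2$), $34$ (over $F_5,F_3$) and $14$ (over $F_1,F_4$), and in each case the two fans are adjacent in $\mathcal{G}_5$. The rest of the cycle consists of a path of rungs at level $x$ and one at level $y$ between the two fibers. Such a path has length $1$ or $4$ at levels $1$ and $4$, and length $1$ at levels $2$ and $3$. So the number of rungs is $2$, $5$ or $8$, and not $4$.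

Let $v=4$. The two rungs project to a closed walk of length $2$, so they join the same two fibers, at different levels $x$ and $y$. The rest of the cycle is the path from level $x$ to level $y$ in each of the two fibers, and the lengths of these two paths must add up to $4$. The possibilities are:
\begin{center}
\begin{tabular}{c|ccc|ccc|c|c|c}
fibers & \multicolumn{3}{c|}{$F_5,F_3$} & \multicolumn{3}{c|}{$F_5,F_2$} & $F_3,F_1$ & $F_1,F_4$ & $F_4,F_2$\\ \hline
levels $x,y$ & $1,3$ & $3,4$ & $1,4$ & $1,2$ & $2,4$ & $1,4$ & $1,4$ & $1,4$ & $1,4$\\
path lengths & $2+1$ & $1+1$ & $3+2$ & $1+1$ & $2+1$ & $3+2$ & $2+1$ & $1+1$ & $1+2$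
\end{tabular}
\end{center}
No sum equals $4$. Hence $6\notin S(\mathcal{G}_6)$.
\end{proof}

\begin{remark}\label{rem:no4}
The length $4$ is absent from the second statement of Proposition~\ref{prop:hexagon} for a reason: $F_3^1=\{13,15,35\}$ lies on no $4$-cycle. Its neighbors $F_5^1$, $F_1^1$, $F_3^3$ have the further neighbors $F_5^2,F_2^1$ and $F_1^4,F_4^1$ and $F_3^4,F_5^3$, which are all different. So the induction below carries only the lengths $5,7,8,\dots$, and Lemma~\ref{lem:46} supplies $4$ and $6$.
\end{remark}

\section{Subset sums with an even number of terms}\label{sec:sums}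

Put $m=C_{N-2}$ and $M=C_{N-1}$, and let $W$ be the total weight of all triangulations of the $N$-gon. By Lemma~\ref{lem:bijection}, $W=M-m$. If $\mathcal{G}_N$ has a Hamiltonian cycle, its lifts have the lengths $m+w(I)$, where $I$ is any set of even size, and these lie between $m$ and $M$. Which values does $w(I)$ take? The value $1$ is impossible, because a nonempty set of even size has weight at least $2$. The value $W$ requires $I$ to be everything, and $W-1$ requires $I$ to be everything except one node of weight $1$; so $W$ is attained exactly when $m$ is even and $W-1$ exactly when $m$ is odd. These are the only obstructions. The reason is that exchanging two nodes of weight $1$ for one node of weight $2$ keeps the sum and changes the parity of the number of terms.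

\begin{lemma}\label{lem:sums}
Let $N\ge 6$. For every integer $s$ with $2\le s\le W-2$ there is a set $I$ of triangulations of the $N$-gon with $|I|$ even and $w(I)=s$.
\end{lemma}

\begin{proof}
Put $c=C_{N-3}$. Call a triangulation \emph{light} if its weight is $1$ or $2$, and \emph{heavy} otherwise. By Lemma~\ref{lem:small} there are $c$ triangulations of weight $1$ and $c$ of weight $2$, so the light ones have total weight $3c$. We have $c\ge N-1$ for $N\ge6$: this holds with equality for $N=6$, and $C_{k+1}\ge 2C_k$ for $k\geq 2$ by Lemma~\ref{lem:bijection}, since every fiber has at least two elements.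

\emph{Claim: for $2\le s\le 3c-2$, the sum $s$ is attained by a set of light triangulations of even size and by one of odd size.} We can use $y$ triangulations of weight $2$ and $s-2y$ of weight $1$ if and only if $0\le y\le c$ and $0\le s-2y\le c$, that is,
\[
\max\Bigl(0,\Bigl\lceil \frac{s-c}{2}\Bigr\rceil\Bigr)\le y\le\min\Bigl(c,\Bigl\lfloor \frac{s}{2}\Bigr\rfloor\Bigr).
\]
The size of the set is $s-y$, so it suffices to show that this range contains two consecutive integers. This amounts to four inequalities:
\begin{itemize}
\item $0\le c-1$ holds since $c\ge5$;
\item $0\le\lfloor s/2\rfloor-1$ holds since $s\ge2$;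
\item $\lceil (s-c)/2\rceil\le c-1$ is equivalent to $s-c\le 2c-2$, which is $s\le 3c-2$;
\item $\lceil (s-c)/2\rceil\le\lfloor s/2\rfloor-1$ is equivalent to $s-c\le 2\lfloor s/2\rfloor-2$, which holds since $s-c\le s-3\le 2\lfloor s/2\rfloor-2$.
\end{itemize}
This proves the claim.

Let $v_1,\dots,v_t$ be the weights of the heavy triangulations in any order, and put $V_k=v_1+\dots+v_k$ for $0\le k\le t$. Take the first $k$ heavy triangulations and add a set of light ones whose size has the parity of $k$. By the claim, this realizes every sum in the interval $J_k=[V_k+2,\,V_k+3c-2]$ with an even number of terms. The intervals move to the right and leave no integer out: since $v_{k+1}\le N-2$ and $3c\ge 3(N-1)\ge N+1$,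
\[
V_{k+1}+2\le V_k+N\le (V_k+3c-2)+1 .
\]
So $J_0,\dots,J_t$ cover all integers from $2$ to $V_t+3c-2=W-2$.
\end{proof}

The fourth inequality uses $c\ge3$. For $N=5$ we have $c=2$ and the claim fails, since the only way to write $3$ with the light weights $1,1,2,2$ is $1+2$.

\section{The two longest cycles}\label{sec:long}

Lifts of a Hamiltonian cycle reach exactly one of the lengths $M$ and $M-1$, depending on the parity of $m$. Both parities occur: $C_4=14$ and $C_7=\frac18\binom{14}{7}=429$. To reach the other length we start from a cycle $\gamma$ that misses one node $T_0$ and so has the opposite parity. Its lifts avoid the fiber of $T_0$, which must be inserted afterwards. This is easy when $T_0$ has weight $1$ and has a neighbor $T_1$ of weight $1$: the two fibers are single edges that form a square, like the fibers of $F_1$ and $F_4$ in Figure~\ref{fig:G6}, and we can make the detour of the introduction. The weight depends on which vertex of the polygon is split, so a rotation brings us into this situation.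

\begin{lemma}\label{lem:long}
Let $N\ge6$, $m=C_{N-2}$ and $M=C_{N-1}$. If $\mathcal{G}_N$ has cycles of lengths $m$ and $m-1$, then $\mathcal{G}_{N+1}$ has cycles of lengths $M$ and $M-1$.
\end{lemma}

\begin{proof}
Let $\gamma$ be a cycle of length $m-1$ and let $T_0$ be the node that it misses. Applying a rotation to $\gamma$ and $T_0$, we may assume that $N$ is an ear of $T_0$, so that $\{1,N-1\}\in T_0$. Flip another diagonal of $T_0$ and call the result $T_1$. Then $\{1,N-1\}\in T_1$, so $w(T_0)=w(T_1)=1$ by Lemma~\ref{lem:small}, and $T_1$ lies on $\gamma$ because $T_1\ne T_0$. By Lemma~\ref{lem:edges}(a),(b),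
\begin{equation}\label{eq:detour}
T_1^{1},\ T_0^{1},\ T_0^{N-1},\ T_1^{N-1}
\end{equation}
is a path in $\mathcal{G}_{N+1}$. A lift of $\gamma$ along a set $I$ with $T_1\in I$ contains the edge $T_1^1T_1^{N-1}$, which is the fiber path of $T_1$, and avoids the fiber of $T_0$. Replacing this edge by \eqref{eq:detour} gives a cycle that is longer by $2$. The nodes of $\gamma$ have total weight $W-1$, where $W=M-m$.

\emph{Case $m$ even.} The lift of a Hamiltonian cycle along the set of all nodes has length $m+W=M$. For $M-1$, choose $T_2\notin\{T_0,T_1\}$ of weight $1$, which is possible since $C_{N-3}\ge5$, and let $I$ be the set of all nodes of $\gamma$ except $T_2$. Then $|I|=m-2$ is even, the lift of $\gamma$ has length $(m-1)+(W-2)=M-3$, and the detour gives $M-1$.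

\emph{Case $m$ odd.} The lift of a Hamiltonian cycle along the set of all nodes except $T_0$ has length $m+(W-1)=M-1$. For $M$, let $I$ be the set of all $m-1$ nodes of $\gamma$. The lift has length $(m-1)+(W-1)=M-2$, and the detour gives $M$.
\end{proof}

A Hamiltonian cycle passes through every node. For cycles that miss one node, symmetry gives the same conclusion.

\begin{lemma}\label{lem:rotate}
Let $N\ge5$. If $\mathcal{G}_N$ has a cycle of length $C_{N-2}-1$, then every node lies on such a cycle.
\end{lemma}

\begin{proof}
Let $\gamma$ be such a cycle and let $X$ be the node that it misses. If $\rho X=X$, then the set of ears of $X$ is invariant under rotation; but it is neither empty nor the set of all vertices. Hence $\rho X\ne X$. The cycle $\gamma$ misses only $X$ and the cycle $\rho\gamma$ misses only $\rho X$, so every node lies on one of them.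
\end{proof}

\section{The induction}\label{sec:induction}

One length is still unaccounted for, namely $m+1$. It equals $(m-1)+1+1$, so it comes from a cycle that misses one node by changing level at two fibers of weight $1$. For $N=5$ this would need a $4$-cycle in $\mathcal{G}_5$; there is none, and the length $5+1=6$ is exactly the gap in $S(\mathcal{G}_6)$. From $N=6$ on, the cycle of length $m-1$ is part of the induction hypothesis.

\begin{proposition}\label{prop:induction}
For $N\ge6$, every node of $\mathcal{G}_N$ lies on a cycle of length $\ell$ for $\ell=5$ and for every $\ell$ with $7\le\ell\le C_{N-2}$.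
\end{proposition}

\begin{proof}
We use induction on $N$. The case $N=6$ is part of Proposition~\ref{prop:hexagon}. Assume the statement for some $N\ge6$, and put $m=C_{N-2}\ge 14$ and $M=C_{N-1}$. Rotations are automorphisms of $\mathcal{G}_{N+1}$, so by Lemma~\ref{lem:edges}(c) it suffices to consider a node $T^1$ with $T$ in $\mathcal{G}_N$. We go through the lengths $\ell$.
\begin{itemize}
\item $\ell=5$ or $7\le\ell\le m$. The node $T$ lies on a cycle of length $\ell$ by hypothesis, and Lemma~\ref{lem:edges}(b) applies.
\item $\ell=m+1$. By hypothesis, $T$ lies on a cycle $\gamma$ of length $m-1$. It misses one node, so it contains at least $C_{N-3}-1\ge4$ nodes of weight $1$. Let $I$ consist of two of them. Lemma~\ref{lem:lift} gives a cycle of length $(m-1)+2$ through $T^1$.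
\item $m+2\le \ell\le M-2$. Put $s=\ell-m$, so that $2\le s\le W-2$. Take $I$ from Lemma~\ref{lem:sums} and lift a Hamiltonian cycle of $\mathcal{G}_N$ along $I$ through $T^1$.
\item $\ell\in\{M-1,M\}$. By hypothesis and Lemma~\ref{lem:long}, $\mathcal{G}_{N+1}$ has cycles of both lengths. A cycle of length $M$ contains $T^1$, and Lemma~\ref{lem:rotate} gives a cycle of length $M-1$ through $T^1$.
\end{itemize}
This proves the statement for $N+1$.
\end{proof}

In the first step, from the hexagon to the heptagon, we have $m=14$, $M=42$ and $W=28$. The lengths $5,7,\dots,14$ are inherited, $15$ comes from a $13$-cycle, $16,\dots,40$ and $42$ are lifts of the Hamiltonian cycle, and $41$ is a lift of length $39$ of a $13$-cycle followed by the detour.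

\begin{proof}[Proof of Theorem~\ref{thm:node}]
Let $N\ge7$. The lengths $4$ and $6$ are given by Lemma~\ref{lem:46}, and all others by Proposition~\ref{prop:induction}. The statement fails for $N=6$ because $\mathcal{G}_6$ has no $6$-cycle (Proposition~\ref{prop:hexagon}), and for $N=5$ because $\mathcal{G}_5$ is a $5$-cycle and has no $4$-cycle.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:spectrum}]
The graphs $\mathcal{G}_3$ and $\mathcal{G}_4$ have one and two nodes, so they have no cycles. The graph $\mathcal{G}_5$ is a $5$-cycle, and $S(\mathcal{G}_6)$ is given by Proposition~\ref{prop:hexagon}. Let $N\ge 7$. A cycle has length at most $C_{N-2}$, the number of nodes, and at least $4$ by Lemma~\ref{lem:triangle}. All lengths in this range occur by Theorem~\ref{thm:node}. Hence $|S(\mathcal{G}_N)|=C_{N-2}-3$, and $|S(\mathcal{G}_N)|/C_{N-2}=1-3/C_{N-2}$ tends to $1$ as $N\to\infty$.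
\end{proof}

\begin{thebibliography}{1}

\bibitem{AMV}
Rohan Acharya, Torsten M\"utze, Francesco Verciani,
\emph{Flips in colorful triangulations},
arXiv:2406.03783 (2024).

\end{thebibliography}
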